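# Sequences of sets without convergent subsequences, and the hereditary Lindelöf degree

## 1. Binary digits, splitting families, and the numbers $\mathfrak t$ and $\mathfrak s$

Let $X=\omega$ with the discrete topology. For $n\in\omega$ let $K_n\subseteq X$ be the set of those $k$ for which $2^k$ occurs in the binary expansion of $n+1$. Thus $K_0=\{0\}$, $K_1=\{1\}$, $K_2=\{0,1\}$, $K_3=\{2\}$, and so on. Does this sequence of sets settle down? No: each $k$ belongs to $K_n$ for infinitely many $n$ and is missing from $K_n$ for infinitely many $n$. Now pass to subsequences. Along $n=2^m-1$ we have $K_n=\{m\}$, so each fixed $k$ is eventually missing, and the sets converge to $\emptyset$. Along $n=2^m-2$ with $m\ge 1$ we have $K_n=\{0,\dots,m-1\}$, so each fixed $k$ eventually belongs to $K_n$, and the sets converge to all of $X$. In both cases the subsequence makes a definite decision about every point. The subject of this lecture is whether a subsequence with this property can always be found. Here are the words.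

**Definition 1.** Let $X$ be a topological space and $(K_n)_{n\in\omega}$ a sequence of non-empty subsets of $X$. For an infinite $B\subseteq\omega$ let $\mathrm{Li}(B)$, the lower closed limit of $(K_n)_{n\in B}$, be the set of all $x\in X$ such that every neighborhood $U$ of $x$ satisfies $U\cap K_n\ne\emptyset$ for all but finitely many $n\in B$. Let $\mathrm{Ls}(B)$, the upper closed limit, be the set of all $x$ such that every neighborhood $U$ of $x$ satisfies $U\cap K_n\neq\emptyset$ for infinitely many $n\in B$. The subsequence $(K_n)_{n\in B}$ *converges* (in the sense of Kuratowski) if $\mathrm{Li}(B)=\mathrm{Ls}(B)$. The space $X$ has the *generalized Bolzano–Weierstrass property*, written $X\in\mathrm{GBW}$, if every sequence of non-empty subsets of $X$ has a convergent subsequence.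

In the example, $\mathrm{Li}(\omega)=\emptyset$ and $\mathrm{Ls}(\omega)=X$, while both subsequences above converge. For an example with a non-isolated point, take the convergent sequence $\omega+1$ and $K_n=\{n\}$; then $\mathrm{Li}(\omega)=\mathrm{Ls}(\omega)=\{\omega\}$.

Write $[\omega]^\omega$ for the set of infinite subsets of $\omega$, and $A\subseteq^*B$ if $A\setminus B$ is finite. In a discrete space put $S_x=\{n:x\in K_n\}$. Then $x\in\mathrm{Ls}(B)$ iff $B\cap S_x$ is infinite, and $x\in\mathrm{Li}(B)$ iff $B\subseteq^*S_x$. So $(K_n)_{n\in B}$ fails to converge exactly when some $S_x$ cuts $B$ into two infinite pieces.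

**Definition 2.** A set $S$ *splits* $B$ if $B\cap S$ and $B\setminus S$ are both infinite. A family $\mathcal S\subseteq[\omega]^\omega$ is *splitting* if every $B\in[\omega]^\omega$ is split by some $S\in\mathcal S$. The *splitting number* $\mathfrak s$ is the least size of a splitting family. A family $\mathcal T\subseteq[\omega]^\omega$ is a *tower* if it is well-ordered by $\supseteq^*$ and no $A\in[\omega]^\omega$ satisfies $A\subseteq^*T$ for all $T\in\mathcal T$; such an $A$ is called a *pseudo-intersection*. The *tower number* $\mathfrak t$ is the least size of a tower.

Of course $\mathfrak s\le 2^{\aleph_0}$, since $[\omega]^\omega$ itself is splitting. It is known that $\mathfrak t\le\mathfrak s$. Also $\mathfrak t\ge\omega_1$: if $\{T_n:n\in\omega\}$ is well-ordered by $\supseteq^*$, each $T_0\cap\dots\cap T_n$ is infinite, and picking $a_0<a_1<\cdots$ with $a_n\in T_0\cap\dots\cap T_n$ gives a pseudo-intersection $\{a_n:n\in\omega\}$.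

The computation above settles discrete spaces. If $X$ is discrete and $|X|<\mathfrak s$, then the infinite ones among the sets $S_x$ do not form a splitting family, finite sets split nothing, and so some $B$ is split by no $S_x$; hence $X\in\mathrm{GBW}$. If $X$ is discrete of size $\mathfrak s$, take a splitting family $\{S_\xi:\xi<\mathfrak s\}$ with $S_0=\omega$ (adding $\omega$ does no harm) and $K_n=\{\xi:n\in S_\xi\}$. These sets are non-empty as $0\in K_n$, and no subsequence converges. So $X\notin\mathrm{GBW}$.

For general spaces, size has to be replaced by a finer measure. The *weight* $w(X)$ is the least size of a base.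

**Definition 3.** The *hereditary Lindelöf degree* $hL(X)$ is the least cardinal $\kappa$ such that every open cover of every subspace of $X$ has a subcover of size at most $\kappa$. A sequence $(x_\alpha)_{\alpha<\mu}$ in $X$ is *right-separated* if $x_\alpha\notin\overline{\{x_\beta:\beta>\alpha\}}$ for all $\alpha<\mu$.

For instance, a discrete space of infinite size $\lambda$ has $hL(X)=\lambda$ (cover it by singletons). In the space $\omega_1$ with the order topology, the points $0,1,2,\dots,\alpha,\dots$ in their natural order are right-separated, because $[0,\alpha]$ is open and contains no later point. Always $hL(X)\le w(X)$ and $hL(X)\le|X|$; for the latter, keep one member of the cover for each point.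

The following results are known.

(K1) If $w(X)<\mathfrak s$, then $X\in\mathrm{GBW}$.

(K2) If $hL(X)<\mathfrak t$, then $X\in\mathrm{GBW}$.

(K3) Discrete spaces, and their one-point compactifications, show that $\mathfrak s$ is the best bound one could expect in a result of the form "if $hL(X)<\kappa$ then $X\in\mathrm{GBW}$", even for compact Hausdorff spaces.

So there is a gap between $\mathfrak t$ and $\mathfrak s$. The question, taken from Ramiro de la Vega, "The generalized Bolzano-Weierstrass property revisited", arXiv:2105.09905 (2021), is this: *is it consistent with ZFC that there is a space $X\notin\mathrm{GBW}$ with $hL(X)<\mathfrak s$?* Here $X$ is an arbitrary topological space. By (K2), such a space needs a model in which $\mathfrak t<\mathfrak s$. We shall see that the answer is yes, and then compute exactly the least value of $hL(X)$ for $X\notin\mathrm{GBW}$.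

## 2. Right-separated sequences and the tower argument

This section has two purposes: to set up the facts about $hL$, $\mathrm{Li}$ and $\mathrm{Ls}$ that everything rests on, and to see what the natural positive argument gives and where it stops.

**Lemma 4.** Let $\kappa$ be an infinite cardinal. Then $hL(X)\le\kappa$ if and only if $X$ has no right-separated sequence of length $\kappa^+$.

*Proof.* Suppose an open cover $\mathcal U$ of a subspace $Y$ has no subcover of size $\le\kappa$. Choose recursively, for $\alpha<\kappa^+$, a point $x_\alpha\in Y\setminus\bigcup_{\beta<\alpha}U_\beta$ and $U_\alpha\in\mathcal U$ with $x_\alpha\in U_\alpha$. Then $U_\alpha$ contains $x_\alpha$ and no $x_\beta$ with $\beta>\alpha$, so the sequence is right-separated. Conversely, let $(x_\alpha)_{\alpha<\kappa^+}$ be right-separated and let $U_\alpha$ be the complement of $\overline{\{x_\beta:\beta>\alpha\}}$. Then $x_\alpha\in U_\alpha$, and $U_\alpha$ contains no later term. So the $U_\alpha$ cover $Y=\{x_\alpha:\alpha<\kappa^+\}$. For any $\kappa$ of them, the indices are bounded by some $\delta<\kappa^+$, and $x_{\delta+1}$ is not covered. Hence $hL(X)>\kappa$. $\square$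

Fix now a sequence $(K_n)$ of non-empty subsets of $X$. Directly from the definitions, for $B,B'\in[\omega]^\omega$,
$$B'\subseteq^*B\ \Longrightarrow\ \mathrm{Li}(B)\subseteq\mathrm{Li}(B')\subseteq\mathrm{Ls}(B')\subseteq\mathrm{Ls}(B).\tag{1}$$
Also $\mathrm{Ls}(B)$ is closed: if some open $U\ni x$ meets $K_n$ for only finitely many $n\in B$, then $U$ is disjoint from $\mathrm{Ls}(B)$.

**Lemma 5.** If $x\in\mathrm{Ls}(B)\setminus\mathrm{Li}(B)$, there is an infinite $B'\subseteq B$ with $x\notin\mathrm{Ls}(B')$. Hence, if $(K_n)_{n\in B}$ does not converge, there is an infinite $B'\subseteq B$ with $\mathrm{Ls}(B')\subsetneq\mathrm{Ls}(B)$.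

*Proof.* As $x\notin\mathrm{Li}(B)$, there is an open $U\ni x$ such that $B'=\{n\in B:U\cap K_n=\emptyset\}$ is infinite. Then $U$ witnesses $x\notin\mathrm{Ls}(B')$. The second statement follows with (1). $\square$

Here is the argument a sensible person tries first. Suppose no subsequence of $(K_n)$ converges. Start with $A_0=\omega$ and use Lemma 5 to shrink again and again, so that $\mathrm{Ls}$ drops strictly at each step. If we can continue through the limit stages for $\mu$ steps, we obtain a $\subseteq^*$-decreasing sequence $(A_\beta)_{\beta<\mu}$ ($\mu$ a limit ordinal) with $\mathrm{Ls}(A_{\beta+1})\subsetneq\mathrm{Ls}(A_\beta)$ for all $\beta$. Pick $x_\beta\in\mathrm{Ls}(A_\beta)\setminus\mathrm{Ls}(A_{\beta+1})$. For $\gamma>\beta$ we have $x_\gamma\in\mathrm{Ls}(A_\gamma)\subseteq\mathrm{Ls}(A_{\beta+1})$, and this last set is closed, so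
$$\overline{\{x_\gamma:\gamma>\beta\}}\subseteq\mathrm{Ls}(A_{\beta+1})\not\ni x_\beta .\tag{2}$$
So $(x_\beta)_{\beta<\mu}$ is right-separated, and a long construction forces $hL(X)$ to be large.

At a limit stage $\alpha$ we need a pseudo-intersection of $(A_\beta)_{\beta<\alpha}$. If $|\alpha|<\mathfrak t$ there is one: choose one set from each class of indices with the same $A_\beta$ modulo finite; the chosen sets form a family of size $<\mathfrak t$ that is well-ordered by $\supseteq^*$, so it is not a tower. This already proves (K2). Let $\lambda=hL(X)+\omega<\mathfrak t$. If $X\notin\mathrm{GBW}$, run the construction with length $\mu=\lambda^+\le\mathfrak t$; all limit stages $\alpha<\lambda^+$ have $|\alpha|\le\lambda<\mathfrak t$. We get a right-separated sequence of length $\lambda^+$, contradicting Lemma 4.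

The argument stops precisely at limit stages of size $\ge\mathfrak t$, where the sequence built so far may have no pseudo-intersection. On the other side, discrete counterexamples stop at $\mathfrak s$, because an isolated point contributes one set $S_x$ to the problem and fewer than $\mathfrak s$ sets never split everything. The answer comes from a third number, which lies below $\mathfrak s$.

## 3. Dense open families and the number $\mathfrak h$

**Definition 6.** A family $\mathcal D\subseteq[\omega]^\omega$ is *open* if $B\in[\omega]^\omega$ and $B\subseteq^*A\in\mathcal D$ imply $B\in\mathcal D$. It is *dense* if every $A\in[\omega]^\omega$ contains some $B\in\mathcal D$. The *distributivity number* $\mathfrak h$ is the least size of a collection of dense open families with empty intersection.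

For example, given $S\in[\omega]^\omega$, the family of all $B$ not split by $S$ is open (if $B\subseteq^*S$ or $B\cap S$ is finite, the same holds for almost subsets of $B$) and dense (one of $A\cap S$, $A\setminus S$ is infinite).

**Definition 7.** A family $\mathcal A\subseteq[\omega]^\omega$ is *almost disjoint* if distinct members have finite intersection. It is *MAD* if it is maximal among almost disjoint families; finite families, such as $\{\text{evens},\text{odds}\}$ or $\{\omega\}$, are allowed. Maximality means that every $B\in[\omega]^\omega$ has infinite intersection with some member of $\mathcal A$.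

**Lemma 8.** (a) The intersection of fewer than $\mathfrak h$ dense open families is dense and open. (b) $\mathfrak h\ge\omega_1$. (c) Every maximal almost disjoint subfamily of a dense open family is MAD. (d) If $\mathcal A$ is MAD, then $\{B:\exists A\in\mathcal A\ B\subseteq^*A\}$ is dense open.

*Proof.* (a) Openness is clear. Given $A\in[\omega]^\omega$, the traces on $[A]^\omega$ of the given families are dense and open in $[A]^\omega$. Transport them to $[\omega]^\omega$ by a bijection $A\cong\omega$; since there are fewer than $\mathfrak h$ of them, some infinite subset of $A$ lies in all of them.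

(b) Given dense open $\mathcal D_n$ ($n\in\omega$), choose $A_0\supseteq A_1\supseteq\cdots$ with $A_n\in\mathcal D_n$, and $a_0<a_1<\cdots$ with $a_n\in A_n$. Then $\{a_n:n\in\omega\}\subseteq^*A_m$ for each $m$, so this set lies in every $\mathcal D_m$.

(c) Let $\mathcal A\subseteq\mathcal D$ be such a subfamily. A set $B$ almost disjoint from all members of $\mathcal A$ would contain some $B'\in\mathcal D$, which could be added to $\mathcal A$ inside $\mathcal D$ ($B'\notin\mathcal A$, as $B'$ has infinite intersection with itself).

(d) Openness is clear. Given $C$, some $A\in\mathcal A$ has $C\cap A$ infinite, and $C\cap A$ belongs to the family. $\square$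

Recall that $\mathfrak b$ is the least size of a family of functions $\omega\to\omega$ that is unbounded for eventual domination $\le^*$.

**Lemma 9.** $\mathfrak h\le\mathfrak s$ and $\mathfrak h\le\mathfrak b$.

*Proof.* For $S$ ranging over a splitting family of size $\mathfrak s$, the dense open families $\{B:S\text{ does not split }B\}$ have empty intersection. So $\mathfrak h\le\mathfrak s$.

Let $\{f_\xi:\xi<\mathfrak b\}$ be unbounded. Replacing $f_\xi(n)$ by $\max_{m\le n}f_\xi(m)$ we may assume that each $f_\xi$ is non-decreasing. For $a\in A\in[\omega]^\omega$ let $a^+$ be the next element of $A$ after $a$. Let $\mathcal D_\xi$ be the set of all $A$ such that $a^+>f_\xi(a)$ for all but finitely many $a\in A$. Finite changes of $A$ do not matter, and passing to an infinite subset can only increase $a^+$; so $\mathcal D_\xi$ is open. It is dense by thinning out. Suppose $A\in\bigcap_\xi\mathcal D_\xi$, and put $g(n)=a^+$, where $a$ is the least element of $A$ with $a\ge n$. Then $f_\xi(n)\le f_\xi(a)<a^+=g(n)$ for all but finitely many $n$. So $g$ bounds all $f_\xi$, a contradiction. Hence $\bigcap_{\xi<\mathfrak b}\mathcal D_\xi=\emptyset$ and $\mathfrak h\le\mathfrak b$.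 $\square$

## 4. One filter per point: a counterexample of size $\mathfrak h$

**Theorem 10 (ZFC).** (a) There is a zero-dimensional, Hausdorff, hereditarily normal space $X\notin\mathrm{GBW}$ with $|X|=\mathfrak h$, so $hL(X)\le\mathfrak h$.

(b) If $|X|<\mathfrak h$, then $X\in\mathrm{GBW}$.

Thus $\min\{|X|:X\notin\mathrm{GBW}\}=\mathfrak h$.

**Corollary 11.** In every model of $\mathfrak h<\mathfrak s$ there is a space $X\notin\mathrm{GBW}$ with $hL(X)<\mathfrak s$. In particular it is consistent with ZFC that there is such a space.

*Proof.* The first statement is Theorem 10(a). By S. Shelah (*On cardinal invariants of the continuum*, Contemp. Math. 31 (1984), 183–207), it is consistent that $\mathfrak b=\omega_1<\mathfrak s=\omega_2$. Then $\mathfrak h=\omega_1$ by Lemmas 8(b) and 9, and the space of Theorem 10(a) has $hL(X)\le|X|=\omega_1<\omega_2=\mathfrak s$. $\square$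

So the question is answered as soon as we prove Theorem 10. Part (b) is short.

*Proof of Theorem 10(b).* Let $(K_n)$ be given. For $x\in X$ let $\mathcal D_x=\{B:x\in\mathrm{Li}(B)\text{ or }x\notin\mathrm{Ls}(B)\}$, the family of sets $B$ that decide $x$. It is open by (1) and dense by Lemma 5. As $|X|<\mathfrak h$, there is $B\in\bigcap_{x\in X}\mathcal D_x$. Then $\mathrm{Ls}(B)\subseteq\mathrm{Li}(B)$, and $(K_n)_{n\in B}$ converges. $\square$

For (a), an isolated point $x$ is too weak: it leaves $B$ undecided only if the single set $S_x$ splits $B$. A non-isolated point sees the sequence through a filter. Let $\mathcal F$ be a proper filter on $\omega$ containing the cofinite sets, and consider $\omega\cup\{p\}$, where points of $\omega$ are isolated and the basic neighborhoods of $p$ are $A\cup\{p\}$ with $A\in\mathcal F$. For $K_n=\{n\}$ we have $p\in\mathrm{Ls}(B)$ iff $B\cap A$ is infinite for all $A\in\mathcal F$, and $p\in\mathrm{Li}(B)$ iff $B\subseteq^*A$ for all $A\in\mathcal F$.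

**Definition 12.** The filter $\mathcal F$ *fails to decide* $B\in[\omega]^\omega$ if $B\cap A$ is infinite for all $A\in\mathcal F$ and $B\setminus A$ is infinite for some $A\in\mathcal F$.

If $\mathcal F$ is generated by one set $S\in[\omega]^\omega$ and the cofinite sets, this says that $S$ splits $B$. For a richer example, partition $\omega$ into infinitely many infinite columns and let $\mathcal F$ be dual to the ideal generated by the columns and the finite sets. A set $B$ inside one column is decided: it misses a member of $\mathcal F$. A union of infinitely many columns is undecided: it meets each $A\in\mathcal F$ in an infinite set, and removing from it the complement of one of its columns leaves that column. But a set $B$ with exactly one point in each column is decided the other way, since $B\setminus A$ is finite for every $A\in\mathcal F$. The trouble with this $B$ is that it is almost disjoint from all columns. For a MAD family there are no such $B$. That is the idea of the next lemma: with an ideal generated by a MAD family, *every* set outside the ideal is undecided.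

**Lemma 13.** There are proper filters $\mathcal F_\xi$ ($\xi<\mathfrak h$) on $\omega$, containing the cofinite sets, such that every $B\in[\omega]^\omega$ is undecided by some $\mathcal F_\xi$.

*Proof.* **Case $\mathfrak h=\mathfrak s$.** Take a splitting family $\{S_\xi:\xi<\mathfrak s\}$ and let $\mathcal F_\xi$ be generated by $S_\xi$ and the cofinite sets. It is proper as $S_\xi$ is infinite. If $S_\xi$ splits $B$, then for each $A\in\mathcal F_\xi$ we have $B\cap S_\xi\subseteq^*B\cap A$, so $B\cap A$ is infinite, and $B\setminus S_\xi$ is infinite.

**Case $\mathfrak h<\mathfrak s$.** Let $\mathcal D_\xi$ ($\xi<\mathfrak h$) be dense open with $\bigcap_\xi\mathcal D_\xi=\emptyset$, and choose MAD families $\mathcal A_\xi\subseteq\mathcal D_\xi$ by Lemma 8(c). Let $\mathcal I_\xi$ be the ideal generated by $\mathcal A_\xi$ and the finite sets. Let $\mathcal F_\xi$ be the dual filter of $\mathcal I_\xi$ if $\omega\notin\mathcal I_\xi$, and the cofinite filter otherwise. Fix $B\in[\omega]^\omega$.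

We first show that $B\notin\mathcal I_\xi$ for some $\xi$. Otherwise, for each $\xi<\mathfrak h$ there is a finite $\mathcal A_\xi(B)\subseteq\mathcal A_\xi$ with $B\subseteq^*\bigcup\mathcal A_\xi(B)$. The family $\bigcup_\xi\mathcal A_\xi(B)$ has at most $\mathfrak h<\mathfrak s$ members. Their infinite traces on $B$ do not form a splitting family on $B$, and finite traces split nothing; so there is an infinite $C\subseteq B$ that is split by no member of $\bigcup_\xi\mathcal A_\xi(B)$. For each $\xi$, since $C\subseteq^*\bigcup\mathcal A_\xi(B)$ and $\mathcal A_\xi(B)$ is finite, some $A\in\mathcal A_\xi(B)$ has $C\cap A$ infinite. As $A$ does not split $C$, we get $C\subseteq^*A\in\mathcal D_\xi$, so $C\in\mathcal D_\xi$. Thus $C\in\bigcap_\xi\mathcal D_\xi=\emptyset$, a contradiction.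

Take $\xi$ with $B\notin\mathcal I_\xi$. Then $\omega\notin\mathcal I_\xi$, and $\mathcal F_\xi$ is dual to $\mathcal I_\xi$. If $B\cap A$ were finite for some $A\in\mathcal F_\xi$, then $B\subseteq^*\omega\setminus A\in\mathcal I_\xi$ would give $B\in\mathcal I_\xi$; so $B\cap A$ is infinite for all $A\in\mathcal F_\xi$. As $\mathcal A_\xi$ is MAD, some $A_0\in\mathcal A_\xi$ has $B\cap A_0$ infinite. Then $\omega\setminus A_0\in\mathcal F_\xi$ and $B\setminus(\omega\setminus A_0)=B\cap A_0$ is infinite. So $\mathcal F_\xi$ fails to decide $B$. $\square$

The second case spends the assumption $\mathfrak h<\mathfrak s$ in finding $C$. When $\mathfrak h=\mathfrak s$ that step is not available, but then a splitting family itself has the right size.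

*Proof of Theorem 10(a).* Let $X=\mathfrak h\times(\omega+1)$. Points $(\xi,n)$ with $n<\omega$ are isolated, and the basic neighborhoods of $p_\xi=(\xi,\omega)$ are the sets $\{\xi\}\times(A\cup\{\omega\})$ with $A\in\mathcal F_\xi$, where the filters are those of Lemma 13. This is a topological sum of $\mathfrak h$ pieces, each with at most one non-isolated point, and $|X|=\mathfrak h$.

**Step 1: separation.** Since $\mathcal F_\xi$ contains the cofinite sets, $\omega\setminus\{n\}\in\mathcal F_\xi$ for each $n$, so each $\{(\xi,n)\}$ is clopen. Each $\{\xi\}\times(A\cup\{\omega\})$ is clopen, since its complement consists of isolated points and other pieces. So $X$ has a base of clopen sets. It is Hausdorff: points in different pieces are separated by the pieces, and within a piece any two distinct points include an isolated one, whose singleton is clopen. For hereditary normality, let $H,H'$ be disjoint closed subsets of a subspace $Y$. In each piece at least one of them misses $p_\xi$; a closed set of $Y$ within the piece that misses $p_\xi$ consists of isolated points, so it is clopen in that piece of $Y$, and it and its complement separate $H$ and $H'$ there. Take unions over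 the pieces.

**Step 2: no convergent subsequence.** Let $K_n=\mathfrak h\times\{n\}$. Let $B\in[\omega]^\omega$ and choose $\xi$ such that $\mathcal F_\xi$ fails to decide $B$. For $U=\{\xi\}\times(A\cup\{\omega\})$ with $A\in\mathcal F_\xi$ we have $U\cap K_n\ne\emptyset$ iff $n\in A$. As $B\cap A$ is infinite for all $A\in\mathcal F_\xi$, we get $p_\xi\in\mathrm{Ls}(B)$. As $B\setminus A$ is infinite for some $A\in\mathcal F_\xi$, we get $p_\xi\notin\mathrm{Li}(B)$. So $(K_n)_{n\in B}$ does not converge. $\square$

The sets $K_n$ here are even closed: the complement of $K_n$ contains $\{\xi\}\times((\omega\setminus\{n\})\cup\{\omega\})$ for every $\xi$.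

## 5. Matrices and the exact value of the bound

The space just built has $hL(X)=\mathfrak h$ exactly, since the cover by its $\mathfrak h$ pieces has no proper subcover. Can $hL(X)$ be smaller than $\mathfrak h$ for some $X\notin\mathrm{GBW}$? The tower argument of Section 2 follows a single decreasing sequence and gets stuck at limits. But fewer than $\mathfrak h$ dense open families have a dense intersection. So we may carry along a whole MAD family of choices at each stage, and only some of them will die at limits.

**Definition 14.** A *matrix* is a sequence $(\mathcal A_\alpha)_{\alpha<\mathfrak h}$ of MAD families such that for $\alpha<\beta$ every member of $\mathcal A_\beta$ is $\subseteq^*$ some member of $\mathcal A_\alpha$. A *cofinal branch* is a $\subseteq^*$-decreasing sequence $(A_\alpha)_{\alpha<\mathfrak h}\in\prod_{\alpha<\mathfrak h}\mathcal A_\alpha$.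

The member of $\mathcal A_\alpha$ in this definition is unique: two members of $\mathcal A_\alpha$ almost containing the same infinite set have infinite intersection. It follows that if $A\in\mathcal A_\beta$, and $A_\alpha$ denotes the member of $\mathcal A_\alpha$ almost containing $A$, then
$$A_\gamma\subseteq^*A_\alpha\quad\text{for }\alpha\le\gamma\le\beta,\tag{3}$$
because the member of $\mathcal A_\alpha$ almost containing $A_\gamma$ almost contains $A$, so it is $A_\alpha$.

As an example, let $\mathcal A_n$ for $n<\omega$ consist of the $2^n$ residue classes modulo $2^n$. By Lemma 8(a),(c),(d) there is a MAD family $\mathcal A_\omega$ of sets that are, for every $n$, almost contained in one class modulo $2^n$; the set of powers of $2$ is a set of this kind. Put $\mathcal A_\alpha=\mathcal A_\omega$ for $\omega\le\alpha<\mathfrak h$. This matrix has cofinal branches: by (3), every member of $\mathcal A_\omega$ gives one that is constant from $\omega$ on.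

**Theorem 15 (ZFC).**

1. If $(hL(X)+\omega)^+<\mathfrak h$, then $X\in\mathrm{GBW}$.
2. Let $\mathfrak h=\kappa^+$. There is $X\notin\mathrm{GBW}$ with $hL(X)\le\kappa$ (then $hL(X)=\kappa$) if and only if there is a matrix without cofinal branches.

Consequently $\min\{hL(X):X\notin\mathrm{GBW}\}$ equals $\kappa$ if $\mathfrak h=\kappa^+$ and some matrix has no cofinal branch, and equals $\mathfrak h$ otherwise. Moreover, a space $X\notin\mathrm{GBW}$ with $hL(X)<\mathfrak s$ exists if and only if either $\mathfrak h<\mathfrak s$, or $\mathfrak h=\mathfrak s$ is a successor cardinal and some matrix has no cofinal branch.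

We first derive the parenthesis and the consequences from item 1, the equivalence in item 2 and Theorem 10.

*The parenthesis.* Let $\mathfrak h=\kappa^+$, $X\notin\mathrm{GBW}$ and $hL(X)\le\kappa$. Note that $\kappa\ge\omega$ by Lemma 8(b). If $\kappa=\omega$, then $hL(X)\le\omega<\mathfrak t$, and (K2) gives $X\in\mathrm{GBW}$; so this case does not occur. If $\kappa>\omega$ and $hL(X)<\kappa$, then $(hL(X)+\omega)^+\le\kappa<\mathfrak h$, contradicting item 1. So $hL(X)=\kappa$.

*The minimum.* Theorem 10(a) provides $X\notin\mathrm{GBW}$ with $hL(X)\le\mathfrak h$. Suppose $X\notin\mathrm{GBW}$ and $hL(X)<\mathfrak h$. As $\mathfrak h\ge\omega_1$, also $hL(X)+\omega<\mathfrak h$, so $(hL(X)+\omega)^+\le\mathfrak h$, and by item 1 equality holds. Thus $\mathfrak h=\kappa^+$ with $\kappa=hL(X)+\omega$; by item 2 some matrix has no cofinal branch, and $hL(X)=\kappa$ by the parenthesis. So if $\mathfrak h$ is not of the form $\kappa^+$, or every matrix has a cofinal branch, the minimum is $\mathfrak h$. In the remaining case item 2 gives a space with $hL(X)=\kappa$, and no $X\notin\mathrm{GBW}$ has $hL(X)<\kappa$, again by the parenthesis.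

*The criterion.* If $\mathfrak h<\mathfrak s$, use Theorem 10(a). If $\mathfrak h=\mathfrak s$, the space exists iff the minimum is less than $\mathfrak h$, that is, iff $\mathfrak h$ is a successor and some matrix has no cofinal branch. By Lemma 9 there are no other cases.

## 6. From a sequence without convergent subsequences to a matrix

Here we prove item 1 and the direction "only if" of item 2. Let $(K_n)$ be a sequence in $X$ without convergent subsequence.

**Step 1: shrinking is dense and open.** For $A\in[\omega]^\omega$ consider the infinite $B\subseteq A$ with $\mathrm{Ls}(B)\subsetneq\mathrm{Ls}(A)$. They form a dense family in $[A]^\omega$: an infinite $C\subseteq A$ contains, by Lemma 5, an infinite $B$ with $\mathrm{Ls}(B)\subsetneq\mathrm{Ls}(C)\subseteq\mathrm{Ls}(A)$. By (1) the family is open in $[A]^\omega$.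

**Step 2: the matrix.** Let $\mathcal A_0=\{\omega\}$. Given $\mathcal A_\alpha$, choose for each $A\in\mathcal A_\alpha$ a family $\mathcal A(A)$, maximal almost disjoint in $[A]^\omega$, consisting of sets $B$ with $\mathrm{Ls}(B)\subsetneq\mathrm{Ls}(A)$. It exists by Step 1 and Lemma 8(c), applied inside $A$. Put $\mathcal A_{\alpha+1}=\bigcup_{A\in\mathcal A_\alpha}\mathcal A(A)$. This is almost disjoint, since subsets of distinct members of $\mathcal A_\alpha$ are almost disjoint. It is MAD: an infinite $C$ has $C\cap A$ infinite for some $A\in\mathcal A_\alpha$, and $C\cap A$ has infinite intersection with some member of $\mathcal A(A)$. Members of $\mathcal A_{\alpha+1}$ are subsets of members of $\mathcal A_\alpha$, hence almost contained in members of all earlier families. For a limit $\alpha<\mathfrak h$ let $\mathcal A_\alpha$ be a MAD subfamily of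
$$\{B:\forall\beta<\alpha\ \exists A\in\mathcal A_\beta\ \ B\subseteq^*A\}.$$
This is an intersection of fewer than $\mathfrak h$ dense open families by Lemma 8(d), so it is dense open by Lemma 8(a), and Lemma 8(c) applies.

**Step 3: decreasing sequences give right-separated sequences.** Let $\mu$ be a limit ordinal and $(A_\beta)_{\beta<\mu}\in\prod_{\beta<\mu}\mathcal A_\beta$ be $\subseteq^*$-decreasing. The set $A_{\beta+1}$ lies in $\mathcal A(A')$ for some $A'\in\mathcal A_\beta$, and it is almost contained in both $A'$ and $A_\beta$, so $A'=A_\beta$. Hence $\mathrm{Ls}(A_{\beta+1})\subsetneq\mathrm{Ls}(A_\beta)$. Picking $x_\beta\in\mathrm{Ls}(A_\beta)\setminus\mathrm{Ls}(A_{\beta+1})$ gives a right-separated sequence $(x_\beta)_{\beta<\mu}$, by (2).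

**Step 4: item 1.** Suppose $\mu=(hL(X)+\omega)^+<\mathfrak h$. Pick any $A\in\mathcal A_\mu$. By (3) the members $A_\beta\in\mathcal A_\beta$ almost containing $A$, for $\beta<\mu$, form a decreasing sequence. By Step 3 there is a right-separated sequence of length $\mu=(hL(X)+\omega)^+$, contradicting Lemma 4. So no such $(K_n)$ exists and $X\in\mathrm{GBW}$.

**Step 5: "only if" in item 2.** Let $\mathfrak h=\kappa^+$ and $hL(X)\le\kappa$. A cofinal branch of the matrix of Step 2 would give, by Step 3 with $\mu=\kappa^+$, a right-separated sequence of length $\kappa^+$, contradicting Lemma 4. So this matrix has no cofinal branch.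

## 7. The space of paths through a matrix

For the direction "if" of item 2, let $\mathfrak h=\kappa^+$ and let $(\mathcal A_\alpha)_{\alpha<\mathfrak h}$ be a matrix without cofinal branch. We want a space in which the points share open sets, instead of having separate pieces as in Section 4. A nonprincipal ultrafilter on $\omega$ contains at most one member of each $\mathcal A_\alpha$, and the members it contains line up along the matrix. We keep only this trace of the ultrafilter as our point.

**Definition 16.** Let $T=\{(\alpha,A):\alpha<\mathfrak h,\ A\in\mathcal A_\alpha\}$. For $s=(\alpha,A)\in T$ write $A_s=A$ and call $\alpha$ the level of $s$. Put $(\alpha,A)\le(\beta,B)$ iff $\alpha\le\beta$ and $B\subseteq^*A$. A *path* is a downward closed chain $c\subseteq T$, and $P$ is the set of all paths.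

Nodes on the same level are comparable only if they are equal, so $\le$ is a partial order. By uniqueness and (3), a node of level $\beta$ has exactly one predecessor on each level $\alpha\le\beta$, and these predecessors form a chain ordered like $\beta+1$. So $T$ is a tree. The empty set is a path, and $\{r\in T:r\le s\}$ is a path for each $s\in T$. Moreover,
$$\text{every chain in }T\text{ has size at most }\kappa.\tag{4}$$
Indeed, distinct members of a chain have distinct levels, so a chain of size $\kappa^+$ has members on unboundedly many levels below $\kappa^+=\mathfrak h$. Its downward closure is again a chain: if $r\le s$ and $r'\le s'$ with, say, $s\le s'$ in the chain, then $r$ and $r'$ are both below $s'$ and so comparable. It has exactly one node on each level, so it is a cofinal branch, a contradiction.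

**Definition 17.** Let $X=\omega\sqcup P$ with the topology generated by the sets $\{n\}$ ($n\in\omega$) and
$$U_s=\{c\in P:s\notin c\}\cup(\omega\setminus A_s)\qquad(s\in T).$$

The points of $\omega$ are isolated, and the basic neighborhoods of $c\in P$ are the sets $\bigcap_{s\in F}U_s$ with $F\subseteq T$ finite and $F\cap c=\emptyset$. For instance, $U_s$ is a neighborhood of the empty path for every $s$, and of $\{r:r\le t\}$ exactly when $s\not\le t$. It is important not to also declare the sets $\{c:s\in c\}\cup A_s$ open. If we did so and some level had at least $\kappa^+$ nodes, then the paths $\{r:r\le s\}$ with $s$ on this level would form a discrete subspace of size at least $\kappa^+$, and $hL$ would exceed $\kappa$.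

**Proposition 18.** $X\notin\mathrm{GBW}$.

*Proof.* Let $K_n=\{n\}$ and $B\in[\omega]^\omega$.

**Step 1: some level does not finitely cover $B$.** We claim that for some $\alpha$, $B$ is not almost covered by finitely many members of $\mathcal A_\alpha$. Otherwise take a nonprincipal ultrafilter $\mathcal U\ni B$. For each $\alpha$, finitely many members of $\mathcal A_\alpha$ almost cover $B$, so one of them, say $A_\alpha$, lies in $\mathcal U$; it is the only member of $\mathcal A_\alpha$ in $\mathcal U$, since two would have infinite intersection. For $\alpha<\beta$ the member of $\mathcal A_\alpha$ almost containing $A_\beta$ lies in $\mathcal U$, so it is $A_\alpha$. Thus $(A_\alpha)_{\alpha<\mathfrak h}$ is a cofinal branch, a contradiction. Fix such an $\alpha$.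

**Step 2: a path that is not decided.** By the choice of $\alpha$, the set $B\cap\bigcap_{i<k}(\omega\setminus A^i)$ is infinite for any $A^0,\dots,A^{k-1}\in\mathcal A_\alpha$. So there is a nonprincipal ultrafilter $\mathcal U\ni B$ containing $\omega\setminus A$ for all $A\in\mathcal A_\alpha$. Let $c=\{s\in T:A_s\in\mathcal U\}$. It is downward closed, because $r\le s$ implies $A_s\subseteq^*A_r$. It is a chain: let $s,s'\in c$ have levels $\beta\le\beta'$, and let $r$ be the predecessor of $s'$ on level $\beta$; then $A_r\in\mathcal U$, so $A_r\cap A_s$ is infinite, and hence $s=r\le s'$. So $c\in P$.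

**Step 3: $c\in\mathrm{Ls}(B)\setminus\mathrm{Li}(B)$.** If $F\subseteq T$ is finite with $F\cap c=\emptyset$, then $\omega\setminus A_s\in\mathcal U$ for $s\in F$, so $B\cap\bigcap_{s\in F}(\omega\setminus A_s)\in\mathcal U$ is infinite. For each $n$ in this set, $K_n$ meets $\bigcap_{s\in F}U_s$. Hence $c\in\mathrm{Ls}(B)$. As $\mathcal A_\alpha$ is MAD, there is $s$ of level $\alpha$ with $B\cap A_s$ infinite. By the choice of $\mathcal U$, $s\notin c$, so $U_s$ is a neighborhood of $c$. It misses $K_n$ for the infinitely many $n\in B\cap A_s$. Hence $c\notin\mathrm{Li}(B)$, and $(K_n)_{n\in B}$ does not converge. $\square$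

## 8. The path space has hereditary Lindelöf degree at most $\kappa$

**Proposition 19.** $hL(X)\le\kappa$.

Suppose not. By Lemma 4 there is a right-separated sequence of length $\kappa^+$. We drop its countably many terms in $\omega$ and reindex. So we have paths $c_\alpha$ and finite sets $F^0_\alpha\subseteq T$ ($\alpha<\kappa^+$), coming from basic neighborhoods of $c_\alpha$ that contain no later term, with
$$F^0_\alpha\cap c_\alpha=\emptyset,\qquad F^0_\alpha\cap c_\beta\ne\emptyset\ \text{ for all }\beta>\alpha.\tag{5}$$
If only $\kappa$ many finite sets could occur here, we would be done: some $F$ would equal $F^0_\alpha$ and $F^0_\beta$ for some $\alpha<\beta$, and (5) would say both $F\cap c_\beta\neq\emptyset$ and $F\cap c_\beta=\emptyset$. But nothing bounds the size of $T$ by $\kappa$, and this is where bare pigeonhole stops. The plan is to trim $F^0_\alpha$ to sets $F_\alpha$ that are finite "cross-sections" of the paths, and to show by a compactness argument that the nodes used in all these cross-sections together number at most $\kappa$.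

**Step 1: trimming.** This step discards the nodes that matter for few paths, and makes the finite sets antichains. For $s\in T$ put $Y_s=\{\beta<\kappa^+:s\in c_\beta\}$. Since paths are downward closed chains,
$$s\le t\Rightarrow Y_t\subseteq Y_s,\qquad Y_s\cap Y_t\ne\emptyset\Rightarrow s,t\text{ are comparable}.\tag{6}$$
Let $F_\alpha$ be the set of minimal elements of $\{s\in F^0_\alpha:|Y_s|=\kappa^+\}$. Then $F_\alpha$ is a finite antichain and
$$|Y_s|=\kappa^+\ (s\in F_\alpha),\qquad F_\alpha\cap c_\alpha=\emptyset,\qquad \Bigl|\kappa^+\setminus\bigcup_{s\in F_\alpha}Y_s\Bigr|\le\kappa.\tag{7}$$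
For the last clause: by (5) every $\beta>\alpha$ lies in $Y_s$ for some $s\in F^0_\alpha$. The finitely many $Y_s$ of size $\le\kappa$ cover at most $\kappa$ of these $\beta$. Every other $s\in F^0_\alpha$ lies above some element of $F_\alpha$, whose $Y$ is larger by (6). In particular $F_\alpha\neq\emptyset$. Let $R=\bigcup_{\alpha<\kappa^+}F_\alpha$.

**Step 2: the compact space of coherent choices.** We collect all ways of choosing one node from each $F_\alpha$ along a chain. Let $G\subseteq\prod_{\alpha<\kappa^+}F_\alpha$ be the set of all $g$ whose values are pairwise comparable. This is a condition on pairs of coordinates, so $G$ is closed in a product of finite discrete spaces, and it is compact Hausdorff. For $s\in R$ let $[s]=\{g\in G:s\in\operatorname{ran}g\}$.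

For a picture, suppose $r_0,r_1$ are incomparable, $t_0,t_1$ are incomparable nodes above $r_1$, and every $F_\alpha$ is either $\{r_0,r_1\}$ or $\{r_0,t_0,t_1\}$, both occurring. Neither $t_i$ is comparable with $r_0$, since otherwise $r_0$ and $r_1$ would be comparable. So $G$ has exactly three elements: one takes the value $r_0$ always, and the other two take $r_1$ on the first kind of index and $t_0$, respectively $t_1$, on the second. Here $[r_1]$ has two elements, and $[r_0],[t_0],[t_1]$ have one each.

**Step 3: the basic properties of the sets $[s]$.** We need to know that they are clopen, non-empty, and reflect the tree order.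

First,
$$\text{if }s\in F_\alpha,\text{ then }[s]=\{g\in G:g(\alpha)=s\}.\tag{8}$$
If $s\in\operatorname{ran}g$, then $g(\alpha)$ and $s$ are comparable and both belong to the antichain $F_\alpha$, so $g(\alpha)=s$. Consequently each $[s]$ is clopen, the sets $[s]$ with $s\in F_\alpha$ cover $G$, and distinct $s,s'\in F_\alpha$ have $[s]\cap[s']=\emptyset$.

Second,
$$[s]\ne\emptyset\quad\text{for all }s\in R.\tag{9}$$
As $|Y_s|=\kappa^+$, there is a uniform ultrafilter $\mathcal W$ on $\kappa^+$ (all members of size $\kappa^+$) with $Y_s\in\mathcal W$: extend the family consisting of $Y_s$ and all complements of sets of size $\le\kappa$. By (7), $\bigcup_{t\in F_\alpha}Y_t\in\mathcal W$ for each $\alpha$, so some $t\in F_\alpha$ has $Y_t\in\mathcal W$. Any two nodes $t,t'$ with $Y_t,Y_{t'}\in\mathcal W$ are comparable by (6), so this $t$ is unique in the antichain $F_\alpha$. Let $g(\alpha)$ be this $t$. Then $g\in G$. If $s\in F_\alpha$ then $g(\alpha)=s$, so $g\in[s]$.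

Third, for $s,t\in R$,
$$[s]\cap[t]\ne\emptyset\Rightarrow s,t\text{ are comparable},\qquad s\le t\Rightarrow[t]\subseteq[s].\tag{10}$$
The first part holds because both are values of one $g\in G$. For the second, let $g\in[t]$ and $s\in F_\alpha$. The nodes $g(\alpha)$ and $t$ are comparable. If $g(\alpha)\le t$, then $g(\alpha)$ and $s$ both lie below $t$, so they are comparable. If $g(\alpha)\ge t$, then $g(\alpha)\ge s$. In either case $g(\alpha)=s$, as $F_\alpha$ is an antichain, so $g\in[s]$.

Let $\mathcal B=\{[s]:s\in R\}$. By (8)–(10), its members are non-empty clopen subsets of $G$, any two of them disjoint or nested, and $\mathcal B$ covers $G$.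

**Step 4: each $V\in\mathcal B$ has only finitely many supersets in $\mathcal B$.** This makes $\mathcal B$ a tree of height at most $\omega$ under reverse inclusion. The supersets of $V$ all contain the non-empty set $V$, so they form a chain under inclusion. If there are infinitely many, the chain contains a strictly monotone infinite sequence.

Suppose first that it contains $[s_0]\subsetneq[s_1]\subsetneq\cdots$. By (10), $s_i$ and $s_{i+1}$ are comparable, and $s_i\le s_{i+1}$ would give $[s_{i+1}]\subseteq[s_i]$. So $s_0>s_1>\cdots$, which is impossible in a tree.

Suppose next that it contains $V_0\supsetneq V_1\supsetneq\cdots$, all $V_n\supseteq V$. Pick $g_n\in V_n\setminus V_{n+1}$. By compactness there is $h\in G$ each of whose neighborhoods contains $g_n$ for infinitely many $n$; otherwise finitely many open sets, each containing $g_n$ for only finitely many $n$, would cover $G$. Since $g_n\in V_m$ for $n\ge m$ and $V_m$ is closed, $h\in\bigcap_mV_m$. Since $V$ is open and contains no $g_n$ (as $V\subseteq V_{n+1}$), $h\notin V$. Write $V=[s]$ with $s\in F_\alpha$, and let $W=[h(\alpha)]\in\mathcal B$. Then $h\in W$, and $h(\alpha)\ne s$ because $h\notin V$, so $W\cap V=\emptyset$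 by (8). For each $m$ the sets $W$ and $V_m$ both contain $h$, so they are nested. Now $W\supseteq V_m\supseteq V$ is impossible, since $V$ is non-empty and disjoint from $W$. Hence $W\subseteq V_m$ for all $m$. But $W$ is a neighborhood of $h$, so it contains some $g_n$, and then $g_n\in W\subseteq V_{n+1}$, a contradiction.

**Step 5: $\mathcal B$ is countable.** Define the rank of $V\in\mathcal B$ as the number of its proper supersets in $\mathcal B$, a finite number by Step 4. If distinct sets in $\mathcal B$ meet, one is strictly inside the other and has strictly larger rank; so distinct sets of equal rank are disjoint. We show by induction that there are only finitely many sets of each rank.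

Rank $0$: the largest superset of any $V\in\mathcal B$ has rank $0$. So the sets of rank $0$ cover $G$. They are non-empty, open and pairwise disjoint, so by compactness there are finitely many.

Rank $n+1$: every set of rank $n+1$ lies strictly inside a set of rank $n$, namely its least proper superset. So it is enough to fix $V$ of rank $n$ and show that only finitely many sets of rank $n+1$ lie inside $V$. If there is one, write it as $[s]\subsetneq V$ with $s\in F_\alpha$. Consider any $t\in F_\alpha$ with $[t]\cap V\neq\emptyset$. Then $[t]$ and $V$ are nested. If $[t]\supseteq V\supsetneq[s]$, then $[t]\cap[s]\ne\emptyset$, so $t=s$ by (8), and $[s]\supseteq V\supsetneq[s]$, which is absurd. Hence $[t]\subsetneq V$. As the sets $[t]$ with $t\in F_\alpha$ cover $G$, those that meet $V$ cover $V$, and all of these are proper subsets of $V$. In the finite chain of supersets of such a $[t]$, let $W$ be the element just below $V$. Every proper superset of $W$ belongs to this chain, so the proper supersets of $W$ are $V$ and the $n$ proper supersets of $V$; thus $W$ has rank $n+1$. So the sets of rank $n+1$ inside $V$ cover $V$. They are non-empty, open and pairwise disjoint, and $V$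 is compact, so there are finitely many.

**Step 6: counting $R$ and the contradiction.** Fix $V\in\mathcal B$. If $[s]=[t]=V$, then $[s]\cap[t]\ne\emptyset$ and $s,t$ are comparable by (10). So $\{s\in R:[s]=V\}$ is a chain in $T$ and has size $\le\kappa$ by (4). As $\mathcal B$ is countable and $\kappa$ is infinite, $|R|\le\omega\cdot\kappa=\kappa$, and $R$ has at most $\kappa$ finite subsets. Hence there is a finite $F\subseteq R$ with $F_\alpha=F$ for $\kappa^+$ many $\alpha$. For each such $\alpha$ we have $F\cap c_\alpha=\emptyset$ by (7), that is, $\alpha\notin\bigcup_{s\in F}Y_s$. So $\kappa^+\setminus\bigcup_{s\in F}Y_s$ has size $\kappa^+$, which contradicts the last clause of (7) for any of these $\alpha$. This proves Proposition 19. $\square$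

With Proposition 18, this proves the direction "if" of item 2, and Theorem 15 is proved.

The two constructions differ in their separation properties. The path space $X$ is $T_0$: if $s\in c\setminus c'$, then $U_s$ contains $c'$ and not $c$, and the points of $\omega$ are isolated. It is not $T_1$: if $c\subsetneq c'$, for example $c=\emptyset$, then $F\cap c'=\emptyset$ implies $F\cap c=\emptyset$, so every neighborhood of $c'$ contains $c$. The space of Theorem 10(a), by contrast, is Hausdorff, zero-dimensional and hereditarily normal. Nothing is claimed here about compact Hausdorff spaces.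

## 9. Towers of length $\mathfrak h$ and cofinal branches

When does a matrix without cofinal branches exist? Both alternatives in Theorem 15 occur, and towers explain how.

**Proposition 20.** (a) If $\mathfrak t=\mathfrak h$, then every matrix has a cofinal branch. (b) If $\mathfrak h=\kappa^+$ and there is no tower of length $\mathfrak h$, then some matrix has no cofinal branch.

*Proof.* (a) Choose $A_\alpha\in\mathcal A_\alpha$ recursively. Suppose $(A_\beta)_{\beta<\alpha}$ is $\subseteq^*$-decreasing. As $|\alpha|<\mathfrak h=\mathfrak t$, it has a pseudo-intersection $C$ (Section 2). Take $A_\alpha\in\mathcal A_\alpha$ with $A_\alpha\cap C$ infinite. For $\beta<\alpha$, the member of $\mathcal A_\beta$ almost containing $A_\alpha$ has infinite intersection with $A_\beta$, because both almost contain $A_\alpha\cap C$. So it is $A_\beta$, and $A_\alpha\subseteq^*A_\beta$.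

(b) Take dense open $\mathcal D_\alpha$ ($\alpha<\mathfrak h$) with $\bigcap_{\alpha<\mathfrak h}\mathcal D_\alpha=\emptyset$. Recursively, let $\mathcal A_\alpha$ be a MAD subfamily of
$$\mathcal D_\alpha\cap\{B:\forall\beta<\alpha\ \exists A\in\mathcal A_\beta\ \ B\subseteq^*A\},$$
which is dense open by Lemma 8(a),(d); Lemma 8(c) applies. This is a matrix. Suppose $(A_\alpha)_{\alpha<\mathfrak h}$ is a cofinal branch. A pseudo-intersection would be almost contained in each $A_\alpha\in\mathcal D_\alpha$ and so lie in $\bigcap_\alpha\mathcal D_\alpha=\emptyset$; hence there is none. In particular the sequence is not eventually constant modulo finite sets, since its eventual value would be a pseudo-intersection. By regularity of $\kappa^+$, deleting repetitions modulo finite leaves a strictly $\subseteq^*$-decreasing sequence of length $\kappa^+=\mathfrak h$ without pseudo-intersection, that is, a tower of length $\mathfrak h$. This contradicts the hypothesis. $\square$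

P. Dordal (*A model in which the base-matrix tree cannot have cofinal branches*, J. Symb. Logic 52 (1987), 651–664) constructs a model with $\mathfrak h=2^{\aleph_0}=\aleph_2$ and no $\omega_2$-towers. There $\mathfrak h=\mathfrak s=\omega_2$, because $\mathfrak h\le\mathfrak s\le2^{\aleph_0}$, and Proposition 20(b) with $\kappa=\omega_1$ gives a matrix without cofinal branches. By Theorem 15 there is in this model a space $X\notin\mathrm{GBW}$ with $hL(X)=\omega_1<\mathfrak h=\mathfrak s$. So "$hL(X)<\mathfrak h$ implies $X\in\mathrm{GBW}$" is not a theorem of ZFC. If instead $\mathfrak t=\mathfrak h$, Proposition 20(a) and Theorem 15 show that the least $hL(X)$ of a space $X\notin\mathrm{GBW}$ is exactly $\mathfrak h$.
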